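\title{Strong generation of singularity categories in dimension one}

\begin{abstract}
Let $R$ be a commutative Noetherian ring of dimension at most one. We prove that if the singularity category of $R/\mathfrak p$ has a strong generator for every prime ideal $\mathfrak p$, then the bounded derived category and the singularity category of $R$ have strong generators. This answers a question of Dey, Liu, Mifune and Otake. The hypothesis turns out to be equivalent to the finiteness of the normalization of $R/\mathfrak p$ for every minimal prime $\mathfrak p$. The main tool is a form of Nakayama's lemma in the singularity category of a local ring, which carries annihilators from a ring to its completions. The same tool shows that, for a local ring of any dimension that is regular on the punctured spectrum, the singularity category has a strong generator if and only if the completion is regular on the punctured spectrum.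
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $R$ is a commutative Noetherian ring, and $\mathsf{D}^f(R)$ is the bounded derived category of finitely generated $R$-modules. A complex is \emph{perfect} if it is isomorphic in $\mathsf{D}^f(R)$ to a bounded complex of finitely generated projective modules. The \emph{singularity category} $\mathsf{D}_{\mathsf{sg}}(R)$ of Buchweitz and Orlov is the Verdier quotient of $\mathsf{D}^f(R)$ by the thick subcategory of perfect complexes. It measures how far $R$ is from being regular: by the Auslander--Buchsbaum--Serre theorem, a local ring $R$ is regular if and only if $\mathsf{D}_{\mathsf{sg}}(R)=0$.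

Let $G$ be an object of a triangulated category $\mathcal T$. Let $\langle G\rangle_1$ be the smallest full subcategory that contains $G$ and is closed under finite direct sums, direct summands and shifts. For $n\ge 2$, let $\langle G\rangle_n$ consist of the direct summands of the objects $X$ that admit an exact triangle $A\to X\to B\to A[1]$ with $A\in\langle G\rangle_{n-1}$ and $B\in\langle G\rangle_1$. One calls $G$ a \emph{strong generator} of $\mathcal T$ if $\langle G\rangle_n=\mathcal T$ for some $n\ge1$. The point of the definition is uniformity: a single object builds every object, and the number of cones needed is bounded. For a field $k$ every complex is a sum of shifts of its homology, so $\mathsf{D}^f(k)=\langle k\rangle_1$. For a local ring $(R,\mathfrak m,k)$ with $\mathfrak m^l=0$, a bounded complex $X$ of finitely generated modules is filtered by the subcomplexes $\mathfrak m^jX$, whose $l$ factors are complexes of $k$-vector spaces, so $\mathsf{D}^f(R)=\langle k\rangle_l$.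

A second uniformity property concerns annihilation. The \emph{annihilator} $\operatorname{ann}_R\mathsf{D}_{\mathsf{sg}}(R)$ is the ideal of those $s\in R$ such that multiplication by $s$ is the zero morphism on every object of $\mathsf{D}_{\mathsf{sg}}(R)$. Over a domain $S$, each single object of $\mathsf{D}_{\mathsf{sg}}(S)$ is killed by some nonzero element of $S$ (Proposition~\ref{prop:regular}), and the condition $\operatorname{ann}_S\mathsf{D}_{\mathsf{sg}}(S)\neq0$ asks that one element work for all objects. It is known that, when $\dim R\le1$, the category $\mathsf{D}_{\mathsf{sg}}(R/\mathfrak p)$ has a strong generator for each prime $\mathfrak p$ if and only if $\operatorname{ann}_{R/\mathfrak p}\mathsf{D}_{\mathsf{sg}}(R/\mathfrak p)\ne0$ for each prime $\mathfrak p$. The following question is posed in \cite{DLMO}.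

\begin{quote}
\textbf{Question.} Let $\dim R\le1$, and suppose that $\mathsf{D}_{\mathsf{sg}}(R/\mathfrak p)$ has a strong generator for every prime ideal $\mathfrak p$ of $R$. Does $\mathsf{D}_{\mathsf{sg}}(R)$ have a strong generator?
\end{quote}

One expects a positive answer, because the same statement for $\mathsf{D}^f$ is formal: some product of minimal primes of $R$ is zero, and filtering a complex by the partial products reduces strong generation of $\mathsf{D}^f(R)$ to that of the categories $\mathsf{D}^f(R/\mathfrak p)$, exactly as in the Artinian example above (Proposition~\ref{prop:devissage}). This argument does not pass to singularity categories, since restriction along $R\to R/\mathfrak p$ does not preserve perfect complexes. For $R=k[x]/(x^2)$ and $\mathfrak p=(x)$, the module $k$ is free over $R/\mathfrak p$, while its minimal resolution $\cdots\xrightarrow{x}R\xrightarrow{x}R$ over $R$ is infinite; here $\mathsf{D}_{\mathsf{sg}}(R/\mathfrak p)=0$ and $\mathsf{D}_{\mathsf{sg}}(R)\neq0$. So one has to upgrade the hypothesis on $\mathsf{D}_{\mathsf{sg}}(R/\mathfrak p)$ to strong generation of $\mathsf{D}^f(R/\mathfrak p)$.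 This is not formal either: lifting an isomorphism from $\mathsf{D}_{\mathsf{sg}}$ to $\mathsf{D}^f$ introduces perfect complexes whose length is not bounded a priori. We perform the upgrade by translating the hypothesis into a property of the ring.

\begin{theorem}\label{thm:A}
Let $R$ be a commutative Noetherian ring with $\dim R\le 1$. If $\mathsf{D}_{\mathsf{sg}}(R/\mathfrak p)$ has a strong generator for every prime ideal $\mathfrak p$, then $\mathsf{D}^f(R)$, and hence $\mathsf{D}_{\mathsf{sg}}(R)$, has a strong generator.
\end{theorem}

The property of the ring in question is condition (3) of the next theorem.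

\begin{theorem}\label{thm:B}
Let $R$ be a commutative Noetherian ring with $\dim R\le 1$. The following conditions are equivalent.
\begin{enumerate}
\item[(1)] $\mathsf{D}_{\mathsf{sg}}(R/\mathfrak p)$ has a strong generator for every prime $\mathfrak p$.
\item[(2)] $\operatorname{ann}_{R/\mathfrak p}\mathsf{D}_{\mathsf{sg}}(R/\mathfrak p)\ne0$ for every prime $\mathfrak p$.
\item[(3)] For every minimal prime $\mathfrak p$, the integral closure of $R/\mathfrak p$ in its fraction field is a finite $R/\mathfrak p$-module.
\item[(4)] $\mathsf{D}^f(R/I)$ has a strong generator for every ideal $I$.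
\item[(5)] $\mathsf{D}_{\mathsf{sg}}(R/I)$ has a strong generator for every ideal $I$.
\end{enumerate}
If moreover $R_{\mathfrak p}$ is a field for each minimal prime $\mathfrak p$ with $\dim R/\mathfrak p=1$ (for example, if $R$ is reduced), these conditions are also equivalent to each of the following.
\begin{enumerate}
\item[(6)] $\mathsf{D}_{\mathsf{sg}}(R)$ has a strong generator.
\item[(7)] $\operatorname{ann}_R\mathsf{D}_{\mathsf{sg}}(R)\not\subseteq\mathfrak p$ for every minimal prime $\mathfrak p$ with $\dim R/\mathfrak p=1$.
\end{enumerate}
\end{theorem}

The proof given below does not use the known equivalence of (1) and (2). We make no claim about the implication (6)$\Rightarrow$(1) without the additional hypothesis on the rings $R_{\mathfrak p}$.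

The main step is (2)$\Rightarrow$(3). Finiteness of the normalization of a one-dimensional local domain follows from reducedness of its completion $T$, and reducedness is a property of the minimal primes of $T$. The modules $T/P$ that detect it need not come from the original ring; modules of finite length always do. A form of Nakayama's lemma in $\mathsf{D}_{\mathsf{sg}}(T)$ (Lemma~\ref{lem:key}) transfers annihilation from objects of finite length to all objects. This transfer works in every dimension and gives our third result, in which $R$ is regarded as a subring of its completion $\widehat R$.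

\begin{theorem}\label{thm:C}
Let $(R,\mathfrak m)$ be a Noetherian local ring with $R_{\mathfrak p}$ regular for all primes $\mathfrak p\neq\mathfrak m$. The following conditions are equivalent.
\begin{enumerate}
\item[(1)] $\mathsf{D}_{\mathsf{sg}}(R)$ has a strong generator.
\item[(2)] $\operatorname{ann}_R\mathsf{D}_{\mathsf{sg}}(R)\supseteq\mathfrak m^c$ for some $c$.
\item[(3)] $\widehat R_P$ is regular for every non-maximal prime $P$ of $\widehat R$.
\end{enumerate}
If they hold, then $\operatorname{ann}_R\mathsf{D}_{\mathsf{sg}}(R)=R\cap\operatorname{ann}_{\widehat R}\mathsf{D}_{\mathsf{sg}}(\widehat R)$.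
\end{theorem}

Section~\ref{sec:prelim} collects the tools, and Section~\ref{sec:double} shows the main idea on the ring $k[\![x,y]\!]/(x^2)$. Section~\ref{sec:nakayama} proves the Nakayama lemma and the ascent of annihilators to the completion. Sections~\ref{sec:normalization} and~\ref{sec:generation} pass from annihilators to finite normalization and from finite normalization to strong generation. The theorems are proved in Sections~\ref{sec:proofAB} and~\ref{sec:proofC}.

\section{Generation, annihilation and morphisms in the singularity category}\label{sec:prelim}

\subsection{Complexes and truncations}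
Complexes are indexed homologically. We identify $\mathsf{D}^f(R)$ with the full subcategory of the derived category of all $R$-modules formed by the complexes whose total homology is finitely generated. Every $X\in\mathsf{D}^f(R)$ has a \emph{resolution}: a complex $E\cong X$ of finitely generated free modules with $E_i=0$ for $i\ll0$. For such a complex, and more generally for a complex $P$ of projectives with $P_i=0$ for $i\ll0$, morphisms $P\to Y$ in the derived category are chain maps up to homotopy.

Let $E_{<n}\subseteq E$ be the subcomplex formed by the terms of degree less than $n$, and let $E_{\ge n}=E/E_{<n}$. The complex $E_{<n}$ is perfect. Put $C_n=\operatorname{coker}(E_{n+1}\to E_n)$. If $H_i(X)=0$ for all $i>n$, then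
\begin{equation}\label{eq:trunc}
E_{\ge n}\cong C_n[n]\qquad\text{and}\qquad X\cong\big(0\to C_n\to E_{n-1}\to E_{n-2}\to\cdots\big)
\end{equation}
in $\mathsf{D}^f(R)$. In particular, $X$ is isomorphic to a bounded complex of finitely generated modules. If also $H_n(X)=0$, then $C_n\to E_{n-1}$ is injective.

\subsection{Extensions}
Let $G$ be an object of a triangulated category. A \emph{$1$-fold extension} of $G$ is a finite direct sum of shifts of $G$. An \emph{$n$-fold extension} is an object $E$ with a triangle $E'\to E\to A\to E'[1]$, where $E'$ is an $(n-1)$-fold extension and $A$ is a $1$-fold extension. The next lemma is in \cite[\S2.2]{BV}; we recall the short argument.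

\begin{lemma}\label{lem:gen}
Let $G$ be an object of a triangulated category $\mathcal T$.
\begin{enumerate}
\item[(a)] $\langle G\rangle_n$ consists of the direct summands of the $n$-fold extensions of $G$. It is closed under shifts and finite direct sums, and $\langle G\rangle_n\subseteq\langle G\rangle_{n+1}$.
\item[(b)] If $A\to X\to B\to A[1]$ is a triangle with $A\in\langle G\rangle_a$ and $B\in\langle G\rangle_b$, then $X\in\langle G\rangle_{a+b}$.
\item[(c)] An exact functor $\Phi\colon\mathcal T\to\mathcal T'$ sends $\langle G\rangle_n$ into $\langle \Phi G\rangle_n$.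
\end{enumerate}
\end{lemma}

\begin{proof}
For classes of objects $\mathcal A,\mathcal B$, let $\mathcal A*\mathcal B$ be the class of $X$ with a triangle $A\to X\to B\to A[1]$, $A\in\mathcal A$, $B\in\mathcal B$, and let $\operatorname{smd}\mathcal A$ be the class of direct summands of objects of $\mathcal A$. The operation $*$ is associative by the octahedral axiom. Given a triangle $A\to X\to B\to A[1]$ with $A\oplus A'\in\mathcal A$ and $B\oplus B'\in\mathcal B$, add the triangles $A'\to A'\to0\to A'[1]$ and $0\to B'\to B'\to 0$. The result is a triangle $A\oplus A'\to X\oplus A'\oplus B'\to B\oplus B'\to(A\oplus A')[1]$, which shows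
\[
\operatorname{smd}\mathcal A*\operatorname{smd}\mathcal B\subseteq\operatorname{smd}(\mathcal A*\mathcal B).
\]
Let $\mathcal A$ be the class of $1$-fold extensions, so that $\langle G\rangle_1=\operatorname{smd}\mathcal A$ and $\mathcal A^{*n}$ is the class of $n$-fold extensions. The displayed inclusion and induction give $\langle G\rangle_n=\operatorname{smd}(\mathcal A^{*n})$. Shifts (up to sign) and finite sums of triangles are triangles, and $0\in\mathcal A$; this gives the rest of (a). For (b), $X\in\operatorname{smd}(\mathcal A^{*a}*\mathcal A^{*b})=\operatorname{smd}(\mathcal A^{*(a+b)})$ by associativity. Part (c) follows from (a).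
\end{proof}

A short exact sequence of complexes gives a triangle. So by (b), a complex with a filtration by subcomplexes that has $m$ factors, all in $\langle G\rangle_n$, lies in $\langle G\rangle_{mn}$.

\subsection{The Verdier quotient}
The category $\mathsf{D}_{\mathsf{sg}}(R)$ has the same objects as $\mathsf{D}^f(R)$, the quotient functor is exact, and it inverts the morphisms with perfect cone. By Lemma~\ref{lem:gen}(c), a strong generator of $\mathsf{D}^f(R)$ is a strong generator of $\mathsf{D}_{\mathsf{sg}}(R)$. We use three standard properties of the quotient.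
\begin{enumerate}
\item[(V1)] An object is zero in $\mathsf{D}_{\mathsf{sg}}(R)$ if and only if it is perfect.
\item[(V2)] Every morphism $M\to L$ in $\mathsf{D}_{\mathsf{sg}}(R)$ is a fraction $\sigma^{-1}g$, where $g\colon M\to L'$ and $\sigma\colon L\to L'$ are morphisms of $\mathsf{D}^f(R)$ and $\sigma$ has perfect cone.
\item[(V3)] A morphism of $\mathsf{D}^f(R)$ becomes zero in $\mathsf{D}_{\mathsf{sg}}(R)$ if and only if it factors in $\mathsf{D}^f(R)$ through a perfect complex.
\end{enumerate}
A flat homomorphism $R\to T$ of Noetherian rings gives an exact functor $X\mapsto X_T=X\otimes_RT$ from $\mathsf{D}^f(R)$ to $\mathsf{D}^f(T)$. It preserves perfect complexes, so it induces an exact functor $\mathsf{D}_{\mathsf{sg}}(R)\to\mathsf{D}_{\mathsf{sg}}(T)$.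

\subsection{Annihilation and Koszul objects}
The categories $\mathsf{D}^f(R)$ and $\mathsf{D}_{\mathsf{sg}}(R)$ are $R$-linear: Hom groups are $R$-modules, composition is bilinear, and the shift is linear. We say that $s\in R$ \emph{kills} $X$ if $s\cdot1_X=0$ in the category under discussion; then $s$ kills every Hom module into or out of $X$. The elements that kill $X$ form an ideal, and they kill the shifts, the finite sums of shifts and the direct summands of $X$. Flat base change is $R$-linear, so if $s$ kills $X$ in $\mathsf{D}_{\mathsf{sg}}(R)$, then $s$ kills $X_T$ in $\mathsf{D}_{\mathsf{sg}}(T)$.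

\begin{lemma}\label{lem:product}
If $a$ kills $A$ and $b$ kills $B$ in a triangle $A\xrightarrow{\alpha}X\xrightarrow{\beta}B\to A[1]$, then $ab$ kills $X$. Hence if an ideal $\mathfrak a$ kills $G$, then $\mathfrak a^n$ kills every object of $\langle G\rangle_n$.
\end{lemma}

\begin{proof}
Since $\beta\circ b1_X=b\beta=0$, there is $h\colon X\to A$ with $b1_X=\alpha h$. Then $ab1_X=\alpha\circ a1_A\circ h=0$. The second claim follows by induction on $n$.
\end{proof}

For $s\in R$ let $K(s)$ be the complex $R\xrightarrow{s}R$ in degrees $1$ and $0$. For a sequence $\underline s=s_1,\dots,s_r$ and $X\in\mathsf{D}^f(R)$, the \emph{Koszul object} is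
\[
X/\!/\underline s=K(s_r)\otimes_R\cdots\otimes_RK(s_1)\otimes_RX\in\mathsf{D}^f(R).
\]
Up to isomorphism it does not depend on the order of the $s_i$. It has the following properties.
\begin{enumerate}
\item[(K1)] $X/\!/s$ is the mapping cone of $s\colon X\to X$. So there is a triangle $X\xrightarrow{s}X\to X/\!/s\to X[1]$ in $\mathsf{D}^f(R)$, and also in $\mathsf{D}_{\mathsf{sg}}(R)$.
\item[(K2)] Multiplication by $s$ on $K(s)$ is null-homotopic, via the identity map from degree $0$ to degree $1$. So each $s_i$ kills $X/\!/\underline s$ in $\mathsf{D}^f(R)$. If $R/(\underline s)$ has finite length, the homology of $X/\!/\underline s$ has finite length.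
\item[(K3)] If $s$ kills $X$ in $\mathsf{D}_{\mathsf{sg}}(R)$, the triangle in (K1) splits there, and $X/\!/s\cong X\oplus X[1]$ in $\mathsf{D}_{\mathsf{sg}}(R)$.
\end{enumerate}

\subsection{Annihilators and the regular locus}
The Auslander--Buchsbaum--Serre theorem says that a Noetherian local ring is regular if and only if its residue field has finite projective dimension, and that in this case every finitely generated module has finite projective dimension. A finitely generated module is perfect exactly when it has finite projective dimension. Thus over a regular local ring every object of $\mathsf{D}^f$ is perfect, by the second isomorphism in \eqref{eq:trunc}.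

\begin{proposition}\label{prop:regular}
Let $\mathfrak p$ be a prime ideal of $R$.
\begin{enumerate}
\item[(a)] If some $s\notin\mathfrak p$ kills $R/\mathfrak p$ in $\mathsf{D}_{\mathsf{sg}}(R)$, then $R_{\mathfrak p}$ is regular.
\item[(b)] If $G\in\mathsf{D}^f(R)$ and $G_{\mathfrak p}$ is perfect over $R_{\mathfrak p}$, then some $t\notin\mathfrak p$ kills $G$ in $\mathsf{D}_{\mathsf{sg}}(R)$.
\item[(c)] If $\mathsf{D}_{\mathsf{sg}}(R)$ has a strong generator and $R_{\mathfrak p}$ is regular, then $\operatorname{ann}_R\mathsf{D}_{\mathsf{sg}}(R)\not\subseteq\mathfrak p$.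
\end{enumerate}
\end{proposition}

\begin{proof}
(a) The element $s$ kills the residue field $\kappa(\mathfrak p)=(R/\mathfrak p)_{\mathfrak p}$ in $\mathsf{D}_{\mathsf{sg}}(R_{\mathfrak p})$, and it is a unit of $R_{\mathfrak p}$. So the identity of $\kappa(\mathfrak p)$ is zero, $\kappa(\mathfrak p)$ is perfect by (V1), and $R_{\mathfrak p}$ is regular.

(b) Let $E$ be a resolution of $G$, and let $G_{\mathfrak p}\cong P$ with $P$ a bounded complex of finitely generated projective $R_{\mathfrak p}$-modules. Choose $n$ with $H_i(G)=0$ and $P_i=0$ for $i>n$, and put $C=C_n$. By \eqref{eq:trunc}, $G\cong E_{\ge n}\cong C[n]$ in $\mathsf{D}_{\mathsf{sg}}(R)$, so it suffices to kill $C$. Let $0\to C'\to E_n\to C\to0$ be exact. As $E_{\ge n}[-n]$ is a free resolution of $C$,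
\[
\operatorname{Ext}^1_R(C,C')_{\mathfrak p}\cong H^{n+1}\operatorname{Hom}_{R_{\mathfrak p}}(E_{\mathfrak p},C'_{\mathfrak p})\cong\operatorname{Hom}_{\mathsf{D}^f(R_{\mathfrak p})}(P,C'_{\mathfrak p}[n+1])=0,
\]
because $P_{n+1}=0$. The module $\operatorname{Ext}^1_R(C,C')$ is finitely generated, so some $t\notin\mathfrak p$ kills it. The exact sequence $\operatorname{Hom}_R(C,E_n)\to\operatorname{Hom}_R(C,C)\to\operatorname{Ext}^1_R(C,C')$ shows that $t1_C$ factors through the free module $E_n$. Hence $t$ kills $C$ in $\mathsf{D}_{\mathsf{sg}}(R)$.

(c) Let $\mathsf{D}_{\mathsf{sg}}(R)=\langle G\rangle_n$. Then $G_{\mathfrak p}$ is perfect, some $t\notin\mathfrak p$ kills $G$ by (b), and $t^n\notin\mathfrak p$ kills every object by Lemma~\ref{lem:product}.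
\end{proof}

\subsection{Morphisms and flat base change}
Fractions in $\mathsf{D}_{\mathsf{sg}}(R)$ can be given denominators from one fixed sequence. This makes Hom modules computable and compatible with flat base change.

\begin{lemma}\label{lem:hom}
Let $M,L\in\mathsf{D}^f(R)$, let $E$ be a resolution of $L$, and let $\pi_n\colon L\cong E\to E_{\ge n}$ be the projections.
\begin{enumerate}
\item[(a)] The maps $g\mapsto\pi_n^{-1}g$ induce an isomorphism
\[
\operatorname{colim}_n\operatorname{Hom}_{\mathsf{D}^f(R)}(M,E_{\ge n})\cong\operatorname{Hom}_{\mathsf{D}_{\mathsf{sg}}(R)}(M,L).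
\]
\item[(b)] If $R\to T$ is a flat homomorphism of Noetherian rings, the functor $(-)_T$ induces an isomorphism
\[
\operatorname{Hom}_{\mathsf{D}_{\mathsf{sg}}(R)}(M,L)\otimes_RT\cong\operatorname{Hom}_{\mathsf{D}_{\mathsf{sg}}(T)}(M_T,L_T).
\]
\item[(c)] If $R\to T$ is faithfully flat, then $R\cap\operatorname{ann}_T\mathsf{D}_{\mathsf{sg}}(T)\subseteq\operatorname{ann}_R\mathsf{D}_{\mathsf{sg}}(R)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The cone $E_{<n}[1]$ of $\pi_n$ is perfect, so $\pi_n$ is invertible in $\mathsf{D}_{\mathsf{sg}}(R)$, and the maps are compatible with the projections $E_{\ge n}\to E_{\ge n+1}$. If $Q$ is perfect, then $\operatorname{Hom}_{\mathsf{D}^f(R)}(Q,E_{\ge n})=0$ for $n\gg0$: represent $Q$ by a bounded complex of projectives, and take $n$ larger than its top degree, so that there are no nonzero chain maps.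

For surjectivity, write a morphism as $\sigma^{-1}g$ as in (V2), and complete $\sigma$ to a triangle $Q\to L\xrightarrow{\sigma}L'\to Q[1]$ with $Q$ perfect. For $n\gg0$ the composite $Q\to L\to E_{\ge n}$ is zero, so $\pi_n=\rho\sigma$ for some $\rho\colon L'\to E_{\ge n}$, and $\sigma^{-1}g=\pi_n^{-1}\rho g$. For injectivity, let $g\colon M\to E_{\ge n}$ become zero in $\mathsf{D}_{\mathsf{sg}}(R)$. By (V3) it factors through a perfect complex $Q$, and the composite $Q\to E_{\ge n}\to E_{\ge n'}$ is zero for $n'\gg0$. So $g$ is zero in the colimit.

(b) Let $N\in\mathsf{D}^f(R)$ be represented by a bounded complex, and let $F$ be a resolution of $M$. Each term of the complex $\operatorname{Hom}_R(F,N)$ is a finite product of modules $\operatorname{Hom}_R(F_i,N_j)$ with $F_i$ finitely generated free, so $\operatorname{Hom}_R(F,N)\otimes_RT\cong\operatorname{Hom}_T(F_T,N_T)$. Taking $H_0$ and using flatness gives $\operatorname{Hom}_{\mathsf{D}^f(R)}(M,N)\otimes_RT\cong\operatorname{Hom}_{\mathsf{D}^f(T)}(M_T,N_T)$. Apply this to $N=E_{\ge n}$. The complex $E_T$ is a resolution of $L_T$ with $(E_T)_{\ge n}=(E_{\ge n})_T$, and tensor products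 commute with colimits, so (b) follows from (a) over $R$ and over $T$.

(c) Let $a\in R$ kill every object of $\mathsf{D}_{\mathsf{sg}}(T)$, let $X\in\mathsf{D}^f(R)$ and $H=\operatorname{End}_{\mathsf{D}_{\mathsf{sg}}(R)}(X)$. By (b), $a1_X\otimes1=0$ in $H\otimes_RT$. The map $H\to H\otimes_RT$ is injective by faithful flatness, so $a1_X=0$.
\end{proof}

\subsection{Objects of finite length over a completion}
Part (c) of Lemma~\ref{lem:hom} descends annihilators from a completion. Ascent is the harder direction, since an object over the completion need not be extended from $R$. Objects with homology of finite length are the exception.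

\begin{lemma}\label{lem:finlen}
Let $\mathfrak q$ be a maximal ideal of $R$ and $T=\widehat{R_{\mathfrak q}}$.
\begin{enumerate}
\item[(a)] If $H$ is an $R$-module with $\mathfrak q^nH=0$ for some $n$, then $H\to H\otimes_RT$, $h\mapsto h\otimes 1$, is bijective.
\item[(b)] If $L\in\mathsf{D}^f(T)$ has homology of finite length, then the restriction $L|_R$ lies in $\mathsf{D}^f(R)$, and $L|_R\otimes_RT\cong L$.
\item[(c)] For $L$ as in \emph{(b)}, every $a\in\operatorname{ann}_R\mathsf{D}_{\mathsf{sg}}(R)$ kills $L$ in $\mathsf{D}_{\mathsf{sg}}(T)$.
\end{enumerate}
\end{lemma}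

\begin{proof}
The ring $T$ is flat over $R$, its maximal ideal is $\mathfrak qT$, and $R/\mathfrak q^n=R_{\mathfrak q}/\mathfrak q^nR_{\mathfrak q}=T/\mathfrak q^nT$ because $\mathfrak q$ is maximal. In (a), $H\otimes_RT=H\otimes_{R/\mathfrak q^n}T/\mathfrak q^nT=H$. In (b), each $H_i(L)$ is a finitely generated module over some $T/\mathfrak q^nT=R/\mathfrak q^n$, so $L|_R\in\mathsf{D}^f(R)$. By flatness, the multiplication map $L|_R\otimes_RT\to L$ induces on homology the multiplication maps $H_i(L)\otimes_RT\to H_i(L)$. These are left inverse to the bijections of (a), hence bijective. Part (c) holds because $a$ kills $L|_R$, and so kills $L|_R\otimes_RT$.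
\end{proof}

\section{An example: the double line}\label{sec:double}

Let $k$ be a field and $T=k[\![x,y]\!]/(x^2)$, the simplest non-reduced complete local ring of dimension one. Let $P=xT$ be its minimal prime and $X=T/P\cong k[\![y]\!]$. The ring $T_P$ is not regular, so by Proposition~\ref{prop:regular}(a) no element outside $P$ kills $X$ in $\mathsf{D}_{\mathsf{sg}}(T)$. We show by direct computation that modules of finite length already see this.

Since $(0:_Tx)=xT$, the complex $E=(\cdots\xrightarrow{x}T\xrightarrow{x}T\to0)$ is a resolution of $X$, and $E_{\ge n}\cong X[n]$ for $n\geq 0$. In particular $\pi_1$ gives $X\cong X[1]$ in $\mathsf{D}_{\mathsf{sg}}(T)$. The complex $\operatorname{Hom}_T(E,X)$ has zero differential, so $\operatorname{Hom}_{\mathsf{D}^f(T)}(X,E_{\ge n})=\operatorname{Ext}^n_T(X,X)\cong X$. The complex $\operatorname{Hom}_T(E,T)$ is exact in positive degrees, so $\operatorname{Ext}^i_T(X,T)=0$ for $i\ge1$. The triangles $T[n]\to E_{\ge n}\to E_{\ge n+1}\to T[n+1]$ then show that the transition maps in Lemma~\ref{lem:hom}(a) are bijective for $n\ge1$. Therefore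
\[
\operatorname{Hom}_{\mathsf{D}_{\mathsf{sg}}(T)}(X,X)\cong\operatorname{Hom}_{\mathsf{D}_{\mathsf{sg}}(T)}(X,X[1])\cong k[\![y]\!]
\]
as $T$-modules. For $j\geq 1$ let $L_j=T/(x,y^j)$, a module of finite length. As $y^j$ is a nonzerodivisor on $X$, we have $L_j\cong X/\!/y^j$, and the triangle (K1) gives an exact sequence
\[
k[\![y]\!]\xrightarrow{y^j}k[\![y]\!]\to\operatorname{Hom}_{\mathsf{D}_{\mathsf{sg}}(T)}(X,L_j)\to k[\![y]\!]\xrightarrow{y^j}k[\![y]\!].
\]
The last map is injective, so $\operatorname{Hom}_{\mathsf{D}_{\mathsf{sg}}(T)}(X,L_j)\cong k[\![y]\!]/(y^j)$. An element of $T$ that kills $L_j$ kills this module, so it lies in $(x,y^j)$. An element that kills all $L_j$ lies in $\bigcap_j(x,y^j)=P$.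

Now suppose that $R$ is a local domain, with fraction field $K$, whose completion is $T$. Elements of $P$ have square zero, so $R\cap P=0$. The module $X$ is not extended from $R$: for a finitely generated $R$-module $M$, the localization $(M_T)_P=(M\otimes_RK)\otimes_KT_P$ is free over $T_P$, while $X_P=T_P/xT_P$ is not. The modules $L_j$ are extended from $R$, and Lemma~\ref{lem:finlen}(c) shows that $\operatorname{ann}_R\mathsf{D}_{\mathsf{sg}}(R)\subseteq R\cap P=0$. By Proposition~\ref{prop:regular}(c) for the prime $0$, the category $\mathsf{D}_{\mathsf{sg}}(R)$ has no strong generator.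

The mechanism is this: $s=y^i$ does not kill $X/\!/s^2=L_{2i}$ because $s\notin s^2\operatorname{End}(X)$, which here is an instance of Nakayama's lemma for the finitely generated module $\operatorname{End}(X)\cong k[\![y]\!]$. The next section gives a version that needs no computation of $\operatorname{End}(X)$.

\section{Nakayama's lemma in the singularity category}\label{sec:nakayama}

Let $(T,\mathfrak m,k)$ be a Noetherian local ring and $s\in\mathfrak m$. If $M$ is a finitely generated module and $s$ kills $M/s^2M$, then $sM=s(sM)$, and $sM=0$ by Nakayama's lemma. We want the same statement for objects $X$ of $\mathsf{D}_{\mathsf{sg}}(T)$, with $X/\!/s^2$ in place of $M/s^2M$. One cannot simply apply the module statement to $\operatorname{End}_{\mathsf{D}_{\mathsf{sg}}(T)}(X)$: Lemma~\ref{lem:hom}(a) presents it only as a colimit of finitely generated modules. The substitute for finite generation is the following fact about objects.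

\begin{lemma}\label{lem:invertible}
Let $(T,\mathfrak m,k)$ be a Noetherian local ring, $s\in\mathfrak m$ and $Y\in\mathsf{D}^f(T)$. If $s1_Y$ is invertible in $\mathsf{D}_{\mathsf{sg}}(T)$, then $Y=0$ in $\mathsf{D}_{\mathsf{sg}}(T)$.
\end{lemma}

\begin{proof}
By (K1), $Y/\!/s=0$ in $\mathsf{D}_{\mathsf{sg}}(T)$, so $Y/\!/s$ is perfect and $k\otimes^{\mathbf L}_T(Y/\!/s)$ has bounded homology. Since $s\in\mathfrak m$, it acts as zero on the homology of $k\otimes^{\mathbf L}_TY$, and the long exact sequence of (K1) breaks into short exact sequences
\[
0\to H_i(k\otimes^{\mathbf L}_TY)\to H_i\big(k\otimes^{\mathbf L}_T(Y/\!/s)\big)\to H_{i-1}(k\otimes^{\mathbf L}_TY)\to0 .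
\]
So $H_i(k\otimes_T^{\mathbf L}Y)=0$ for $i\gg0$. Let $F$ be a minimal resolution of $Y$, that is, a resolution with $d(F)\subseteq\mathfrak mF$. Then $k\otimes_TF$ has zero differential and $H_i(k\otimes_T^{\mathbf L}Y)=k\otimes_TF_i$. Hence $F_i=0$ for $i\gg0$, and $Y$ is perfect.
\end{proof}

\begin{lemma}\label{lem:key}
Let $(T,\mathfrak m,k)$ be a Noetherian local ring, $s\in\mathfrak m$ and $X\in\mathsf{D}^f(T)$. If $s$ kills $X/\!/s^2$ in $\mathsf{D}_{\mathsf{sg}}(T)$, then $s$ kills $X$ in $\mathsf{D}_{\mathsf{sg}}(T)$.
\end{lemma}

The hypothesis will produce an idempotent $e\in\operatorname{End}(X)$. If $e$ were the projection onto the first summand of a decomposition $X=X'\oplus X''$, then $s$ would be invertible on $X'$ and zero on $X''$, and Lemma~\ref{lem:invertible} would give $X'=0$. We do not assume that $e$ splits. In the split case the cone of $1-e$ is $X'\oplus X'[1]$, and this cone exists in any case, so it takes the role of $X'$.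

\begin{proof}
All Hom modules are taken in $\mathsf{D}_{\mathsf{sg}}(T)$. Let $\Lambda=\operatorname{End}(X)$, a $T$-algebra, and write $s$ also for the central element $s1_X$ of $\Lambda$.

\emph{The idempotent.} Consider the triangle $X\xrightarrow{s^2}X\xrightarrow{\pi}X/\!/s^2\to X[1]$. By hypothesis $\pi\circ s1_X=s\pi=0$, so $s=s^2u$ for some $u\in\Lambda$. Put $e=su$ and $f=1-e$. Then
\[
se=s^2u=s,\qquad e^2=sue=u(se)=us=e,\qquad eu=su^2=ue,\qquad sf=0 .
\]

\emph{The element $s$ is invertible on the cone of $f$.} Let $X\xrightarrow{f}X\to Y\to X[1]$ be a triangle in $\mathsf{D}_{\mathsf{sg}}(T)$. For an object $Z$, let $H_Z=\operatorname{Hom}(X,Z)$, a right $\Lambda$-module by composition. As $e$ and $f$ are complementary idempotents, $H_Z=H_Ze\oplus H_Zf$. Hence the map $h\mapsto hf$ on $H_Z$ has kernel $H_Ze$ and cokernel $H_Z/H_Zf\cong H_Ze$. Multiplication by $s$ is bijective on $H_Ze$, with inverse $h\mapsto hu$: for $h=he$ we have $hu=heu=hue\in H_Ze$ and $s(hu)=(sh)u=he=h$. Apply $\operatorname{Hom}(-,Y)$ to the triangle and identify $\operatorname{Hom}(X[1],Y)$ with $H_{Y[-1]}$. This gives an exact sequence of $T$-modules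
\[
0\to H_{Y[-1]}/H_{Y[-1]}f\to\operatorname{Hom}(Y,Y)\to H_Ye\to0 .
\]
Multiplication by $s$ is bijective on both ends, hence on $\operatorname{Hom}(Y,Y)$. So $sv=1_Y$ for some $v$, and $v$ is a two-sided inverse of the central element $s1_Y$.

\emph{Conclusion.} By Lemma~\ref{lem:invertible}, $Y=0$ in $\mathsf{D}_{\mathsf{sg}}(T)$. So $f$ is an isomorphism, and $sf=0$ gives $s1_X=0$.
\end{proof}

\begin{remark}
The square is needed: by (K2), $s$ kills $X/\!/s$ for every $X$. The condition $s\in\mathfrak m$, which enters only through Lemma~\ref{lem:invertible}, is needed as well: if $s$ is a unit, then $X/\!/s^2=0$, but $s$ kills $X$ only if $X$ is perfect.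
\end{remark}

We can now ascend annihilators to a completion. A Koszul object on enough elements has finite length and is controlled by Lemma~\ref{lem:finlen}; Lemma~\ref{lem:key} removes the elements one at a time.

\begin{proposition}\label{prop:ascent}
Let $\mathfrak q$ be a maximal ideal of $R$, let $T=\widehat{R_{\mathfrak q}}$ with maximal ideal $\mathfrak m_T$, and let $I=\operatorname{ann}_R\mathsf{D}_{\mathsf{sg}}(R)$. Suppose that there are $s_1,\dots,s_r\in I\cap\mathfrak q$ such that $T/(s_1,\dots,s_r)T$ has finite length. Then every element of $I$ kills every object of $\mathsf{D}_{\mathsf{sg}}(T)$, and $T_P$ is regular for every prime $P\neq\mathfrak m_T$ of $T$.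
\end{proposition}

\begin{proof}
For $X\in\mathsf{D}^f(T)$ and $J\subseteq\{1,\dots,r\}$, let $X_J$ be the Koszul object of $X$ on the elements $s_i^2$, $i\in J$. We prove by descending induction on $|J|$ that every $a\in I$ kills $X_J$ in $\mathsf{D}_{\mathsf{sg}}(T)$.

Let $|J|=r$. The ring $T/(s_1^2,\dots,s_r^2)T$ has the same primes as $T/(s_1,\dots,s_r)T$, so it has finite length. By (K2), $X_J$ has homology of finite length, and Lemma~\ref{lem:finlen}(c) applies. Let $|J|<r$ and choose $i\notin J$. By induction every element of $I$ kills $X_{J\cup\{i\}}\cong X_J/\!/s_i^2$. In particular $s_i$ does, and $s_i\in\mathfrak m_T$, so $s_i$ kills $X_J$ by Lemma~\ref{lem:key}. Then $s_i^2$ kills $X_J$, and (K3) shows that $X_J$ is a direct summand of $X_{J\cup\{i\}}$ in $\mathsf{D}_{\mathsf{sg}}(T)$. So every $a\in I$ kills $X_J$.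

The case $J=\emptyset$ is the first assertion. A prime $P\ne\mathfrak m_T$ does not contain all $s_i$, because $\mathfrak m_T$ is the only prime that can contain $(s_1,\dots,s_r)T$. Proposition~\ref{prop:regular}(a) for the ring $T$ shows that $T_P$ is regular.
\end{proof}

For Theorems~\ref{thm:A} and~\ref{thm:B} only $r=1$ is used, and the induction then has one step.

\section{From annihilators to finite normalization}\label{sec:normalization}

For a domain $S$ we write $\overline S$ for its integral closure in $\operatorname{Frac}S$. We use one theorem of Nagata: complete Noetherian local rings are Nagata rings, see \cite[\S31]{Mat}. We need only the consequence that $\overline D$ is a finite $D$-module for every complete Noetherian local domain $D$. The next lemma brings this finiteness down from the completion. The normalization of the completion gives a bound on the length of $B/A$ that is uniform over all finite birational extensions $B$ of $A$.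

\begin{lemma}\label{lem:reduced}
Let $A$ be a one-dimensional Noetherian local domain whose completion $\widehat A$ is reduced. Then $\overline A$ is a finite $A$-module.
\end{lemma}

\begin{proof}
Let $Q$ be the total ring of fractions of $\widehat A$, let $\widetilde A$ be the integral closure of $\widehat A$ in $Q$, and let $P_1,\dots,P_m$ be the minimal primes of $\widehat A$. A nonzerodivisor lies in no $P_i$, and $\bigcap_iP_i=0$, so $Q$ embeds in $\prod_i\operatorname{Frac}(\widehat A/P_i)$. Projecting an equation of integral dependence to each factor shows that $\widetilde A\subseteq\prod_i\overline{\widehat A/P_i}$. This product is finite over $\widehat A$ by Nagata's theorem, hence so is $\widetilde A$. A common denominator $z$ of generators of $\widetilde A$ is a nonzerodivisor that kills $\widetilde A/\widehat A$. Since $\dim\widehat A=1$ and $z$ lies in no minimal prime, $\widehat A/z\widehat A$ has finite length. So $\lambda=\ell_{\widehat A}(\widetilde A/\widehat A)$ is finite.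

Let $K=\operatorname{Frac}A$ and let $A\subseteq B\subseteq K$ be a finite $A$-algebra. The module $B/A$ is finitely generated and torsion over a one-dimensional local domain, so it has finite length. By flatness, $\widehat A\subseteq B\otimes_A\widehat A\subseteq K\otimes_A\widehat A$, and nonzero elements of $A$ are nonzerodivisors of $\widehat A$, so $K\otimes_A\widehat A\subseteq Q$. The ring $B\otimes_A\widehat A$ is finite over $\widehat A$, so it lies in $\widetilde A$. Completion preserves the length of a module of finite length, hence
\[
\ell_A(B/A)=\ell_{\widehat A}\big((B\otimes_A\widehat A)/\widehat A\big)\le\lambda .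
\]
Choose $B$ with $\ell_A(B/A)$ maximal. For $w\in\overline A$ the algebra $B[w]$ is finite over $A$ and contains $B$, so maximality forces $B[w]=B$. Thus $B=\overline A$.
\end{proof}

\begin{proposition}\label{prop:normalization}
Let $\dim R\le1$, and let $s\in\operatorname{ann}_R\mathsf{D}_{\mathsf{sg}}(R)$ lie in no minimal prime $\mathfrak p'$ with $\dim R/\mathfrak p'=1$. Let $\mathfrak p$ be a minimal prime with $\dim R/\mathfrak p=1$, and $S=R/\mathfrak p$. Then $\overline S$ is a finite $S$-module.
\end{proposition}

For a one-dimensional domain $R=S$ and $\mathfrak p=0$, the hypothesis is just $0\ne s\in\operatorname{ann}_S\mathsf{D}_{\mathsf{sg}}(S)$.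

\begin{proof}
The maximal ideals of $S$ are the ideals $\mathfrak q/\mathfrak p$ with $\mathfrak q\supsetneq\mathfrak p$ maximal in $R$. Fix such a $\mathfrak q$; then $\dim R_{\mathfrak q}=1$. We first study $S_{\mathfrak q}=R_{\mathfrak q}/\mathfrak pR_{\mathfrak q}$. As $\mathfrak q$ is not a minimal prime, every minimal prime $\mathfrak p'\subseteq\mathfrak q$ has $\dim R/\mathfrak p'=1$, so $s\notin\mathfrak p'$.

\emph{Case $s\notin\mathfrak q$: the ring $S_{\mathfrak q}$ is normal.} By Proposition~\ref{prop:regular}(a), $R_{\mathfrak q}$ is regular of dimension one, that is, a discrete valuation ring. Its only minimal prime is $0$, so $\mathfrak pR_{\mathfrak q}=0$ and $S_{\mathfrak q}=R_{\mathfrak q}$ is normal.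

\emph{Case $s\in\mathfrak q$: the ring $S_{\mathfrak q}$ has finite normalization.} Since $\dim R_{\mathfrak q}=1$, a non-maximal prime of $R_{\mathfrak q}$ is minimal and does not contain $s$. So $R_{\mathfrak q}/sR_{\mathfrak q}$ has finite length, and so does its completion $T/sT$, where $T=\widehat{R_{\mathfrak q}}$. By Proposition~\ref{prop:ascent} with $r=1$, the ring $T_P$ is regular for every prime $P\neq\mathfrak m_T$. As $\dim T=1$, such a $P$ is minimal, and the zero-dimensional regular local ring $T_P$ is a field.

Let $A=S_{\mathfrak q}$, a one-dimensional local domain with $\widehat A=T/\mathfrak pT$. That the rings $T_P$ are fields gives reducedness at the minimal primes only; to exclude an embedded prime we use that $A$ is a domain. A nonzero element of the maximal ideal of $A$ is a nonzerodivisor on $\widehat A$ by flatness, so $\mathfrak m_T$ is not an associated prime of the $T$-module $\widehat A$. For $P\in\operatorname{Ass}_T\widehat A$, the ring $\widehat A_P$ is therefore a nonzero quotient of the field $T_P$, hence a field. The map $\widehat A\to\prod_{P\in\operatorname{Ass}_T\widehat A}\widehat A_P$ is injective,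 so $\widehat A$ is reduced. By Lemma~\ref{lem:reduced}, $\overline A$ is finite over $A$.

\emph{Globalization.} Local finiteness at every maximal ideal suffices because only finitely many maximal ideals matter. The image of $s$ in the one-dimensional domain $S$ is nonzero, so $S/sS$ is Artinian, and only finitely many maximal ideals $\mathfrak q_1,\dots,\mathfrak q_m\supsetneq\mathfrak p$ contain $s$. Integral closure commutes with localization, so $\overline S_{\mathfrak q_i}=\overline{S_{\mathfrak q_i}}$ is finite over $S_{\mathfrak q_i}$. Clearing denominators, choose a finite subset of $\overline S$ that generates $\overline S_{\mathfrak q_i}$ as an $S_{\mathfrak q_i}$-module for every $i$, and let $S'\subseteq\overline S$ be the $S$-algebra that it generates. Then $S'$ is a finite $S$-module and $S'_{\mathfrak q_i}=\overline S_{\mathfrak q_i}$ for all $i$. At any other maximal ideal $\mathfrak q$, the first case gives $S_{\mathfrak q}=\overline S_{\mathfrak q}$, so $S'_{\mathfrak q}=\overline S_{\mathfrak q}$. The module $\overline S/S'$ vanishes at all maximal ideals, hence $S'=\overline S$.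
\end{proof}

\section{From finite normalization to strong generation}\label{sec:generation}

Consider the cusp $S=k[t^2,t^3]$, with $\overline S=k[t]$ and the maximal ideal $\mathfrak m=(t^2,t^3)S=t^2k[t]$. Let $M$ be a finitely generated torsion-free $S$-module, and let $N=k[t]M$ be the $k[t]$-module that it spans in $M\otimes_Sk(t)$. Then $N$ is a finitely generated torsion-free $k[t]$-module, hence free. Since $\mathfrak m$ is an ideal of $k[t]$ contained in $S$, we have $\mathfrak mN=\mathfrak mM\subseteq M$, so $N/M$ is a finite-dimensional vector space over $S/\mathfrak m=k$. Thus $M$ is built from $k[t]$ and $k$ with one cone. For $M=S$ this is the sequence $0\to S\to k[t]\to k\to0$. In general, the conductor plays the role of $\mathfrak m$; finiteness of $\overline S$ makes it nonzero, and dimension one makes the quotient by it Artinian.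

\begin{proposition}\label{prop:domain}
Let $S$ be a Noetherian domain with $\dim S\le1$ such that $\overline S$ is a finite $S$-module. Then $\mathsf{D}^f(S)$ has a strong generator.
\end{proposition}

\begin{proof}
If $S$ is a field, $\mathsf{D}^f(S)=\langle S\rangle_1$. Let $\dim S=1$. The ring $\overline S$ is Noetherian, normal and one-dimensional, so it is a Dedekind domain. The conductor $\mathfrak c=\{a\in S:a\overline S\subseteq S\}$ contains a common denominator of generators of $\overline S$, so $\mathfrak c\ne0$ and $S/\mathfrak c$ is Artinian. Let $J$ be the Jacobson radical of $S/\mathfrak c$, let $l\ge1$ satisfy $J^l=0$, and let $W=(S/\mathfrak c)/J$, a finite product of fields. Put $G=\overline S\oplus W\in\mathsf{D}^f(S)$.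

\emph{Torsion-free modules lie in $\langle G\rangle_{l+1}$.} Let $M$ be a finitely generated torsion-free $S$-module and $N=\overline SM\subseteq M\otimes_S\operatorname{Frac}S$. Then $N$ is finitely generated and torsion-free over the Dedekind domain $\overline S$, hence projective over $\overline S$. So $N$ is a direct summand of a finite sum of copies of $\overline S$, and $N\in\langle G\rangle_1$. From $\mathfrak c\overline S\subseteq S$ we get $\mathfrak cN\subseteq M$, so $V=N/M$ is a finitely generated $S/\mathfrak c$-module. The $l$ factors $J^{j-1}V/J^jV$ are finitely generated $W$-modules, hence direct summands of finite sums of copies of $W$. So $V\in\langle G\rangle_l$, and the triangle $V[-1]\to M\to N\to V$ gives $M\in\langle G\rangle_{l+1}$.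

\emph{Complexes lie in $\langle G\rangle_{2l+2}$.} Filtering a complex by its terms would cost a number of cones that grows with its length. Cycles and boundaries reduce the cost to one cone. Let $X\in\mathsf{D}^f(S)$, let $E$ be a resolution, and choose $n$ with $H_i(X)=0$ for $i\ge n$. By \eqref{eq:trunc}, $X$ is isomorphic to a bounded complex $Y=(0\to C_n\to E_{n-1}\to\cdots)$ with $C_n\subseteq E_{n-1}$, so all terms $Y_i$ are finitely generated and torsion-free. The cycles $Z_i\subseteq Y_i$ and the boundaries $B_{i-1}=d(Y_i)\subseteq Y_{i-1}$ are submodules of these, so they are finitely generated and torsion-free. The sequences $0\to Z_i\to Y_i\xrightarrow{d}B_{i-1}\to0$ assemble, because $d^2=0$, into an exact sequence of complexes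
\[
0\to\bigoplus_iZ_i[i]\to Y\to\bigoplus_iB_{i-1}[i]\to0
\]
whose outer terms have zero differential. The outer terms are finite sums of shifts of torsion-free modules, so they lie in $\langle G\rangle_{l+1}$ by Lemma~\ref{lem:gen}(a). Lemma~\ref{lem:gen}(b) gives $X\in\langle G\rangle_{2l+2}$.
\end{proof}

For the cusp, $\mathfrak c=\mathfrak m$ and $l=1$, so $\mathsf{D}^f(S)=\langle k[t]\oplus k\rangle_4$. The sequence $0\to t^2k[t]\to S\to k\to0$ gives $k[t]\cong k[-1]$ in $\mathsf{D}_{\mathsf{sg}}(S)$. Hence $\mathsf{D}_{\mathsf{sg}}(S)=\langle k\rangle_4$, and $\mathfrak m^4\subseteq\operatorname{ann}_S\mathsf{D}_{\mathsf{sg}}(S)$ by Lemma~\ref{lem:product}.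

It remains to pass from the domains $R/\mathfrak p$ to $R$. This step needs no assumption on the dimension.

\begin{proposition}\label{prop:devissage}
If $\mathsf{D}^f(R/\mathfrak p)$ has a strong generator for each minimal prime $\mathfrak p$ of $R$, then $\mathsf{D}^f(R)$ and $\mathsf{D}_{\mathsf{sg}}(R)$ have strong generators.
\end{proposition}

\begin{proof}
We may assume $R\neq0$. Let $\mathfrak p_1,\dots,\mathfrak p_r$ be the minimal primes. By Lemma~\ref{lem:gen}(a) there is one $n$ with $\mathsf{D}^f(R/\mathfrak p_i)=\langle G_i\rangle_n$ for all $i$. Put $G=\bigoplus_iG_i|_R$. The product $\mathfrak p_1\cdots\mathfrak p_r$ lies in the nilradical, which is nilpotent. So there are $\mathfrak q_1,\dots,\mathfrak q_m\in\{\mathfrak p_1,\dots,\mathfrak p_r\}$ with $\mathfrak q_1\cdots\mathfrak q_m=0$. Let $X$ be a bounded complex of finitely generated $R$-modules, filtered by the subcomplexes $\mathfrak q_1\cdots\mathfrak q_jX$ for $0\le j\le m$. The factor $\mathfrak q_1\cdots\mathfrak q_{j-1}X/\mathfrak q_1\cdots\mathfrak q_jX$ is a bounded complex of finitely generated $R/\mathfrak q_j$-modules. Restriction $\mathsf{D}^f(R/\mathfrak q_j)\to\mathsf{D}^f(R)$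 is an exact functor, so the factor lies in $\langle G\rangle_n$ by Lemma~\ref{lem:gen}(c). Hence $X\in\langle G\rangle_{mn}$, and $\mathsf{D}^f(R)=\langle G\rangle_{mn}$. The image of $G$ is then a strong generator of $\mathsf{D}_{\mathsf{sg}}(R)$.
\end{proof}

\section{The classification in dimension one}\label{sec:proofAB}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
(1)$\Rightarrow$(2). Apply Proposition~\ref{prop:regular}(c) to the domain $R/\mathfrak p$ and its prime $0$, at which the localization is a field.

(2)$\Rightarrow$(3). Let $\mathfrak p$ be a minimal prime. If $\dim R/\mathfrak p=0$, then $R/\mathfrak p$ is a field and equals its integral closure. If $\dim R/\mathfrak p=1$, apply Proposition~\ref{prop:normalization} to the ring $R/\mathfrak p$, its prime $0$ and a nonzero element of $\operatorname{ann}_{R/\mathfrak p}\mathsf{D}_{\mathsf{sg}}(R/\mathfrak p)$.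

(3)$\Rightarrow$(4). Let $\mathfrak p$ be a prime of $R$ that is minimal over $I$. Since $\dim R\le1$, it is a minimal prime of $R$ or a maximal ideal. By (3) in the first case, and because $R/\mathfrak p$ is a field in the second, $R/\mathfrak p$ satisfies the hypothesis of Proposition~\ref{prop:domain}. So $\mathsf{D}^f(R/\mathfrak p)$ has a strong generator, and Proposition~\ref{prop:devissage} applies to $R/I$.

(4)$\Rightarrow$(5) holds because strong generators pass to the quotient, and (1) is the case of prime ideals in (5).

Now assume that $R_{\mathfrak p}$ is a field for each minimal prime $\mathfrak p$ with $\dim R/\mathfrak p=1$. Condition (6) is the case $I=0$ of (5). The implication (6)$\Rightarrow$(7) is Proposition~\ref{prop:regular}(c), since a field is regular; this is the only use of the additional hypothesis. For (7)$\Rightarrow$(3), prime avoidance gives an element $s\in\operatorname{ann}_R\mathsf{D}_{\mathsf{sg}}(R)$ outside the finitely many minimal primes $\mathfrak p$ with $\dim R/\mathfrak p=1$. Proposition~\ref{prop:normalization} gives (3) for these primes, and for the other minimal primes $R/\mathfrak p$ is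 a field.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The hypothesis is condition (1) of Theorem~\ref{thm:B}. Conditions (4) and (5) with $I=0$ are the conclusion.
\end{proof}

\begin{remark}
Condition (7) implies the additional hypothesis of Theorem~\ref{thm:B}: by Proposition~\ref{prop:regular}(a), $R_{\mathfrak p}$ is then regular of dimension zero for each minimal prime $\mathfrak p$ with $\dim R/\mathfrak p=1$. So the hypothesis cannot be dropped from the equivalence with (7). For $R=k[\![x,y]\!]/(x^2)$, the quotient by the minimal prime $(x)$ is the normal domain $k[\![y]\!]$, so (3) holds, and with it (1)--(6). Condition (7) fails, since $R_{(x)}$ is not a field.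
\end{remark}

\section{Local rings that are regular on the punctured spectrum}\label{sec:proofC}

In higher dimension the normalization no longer provides a generator. We take instead a generator over the completion and descend it. The existence of the former is a theorem of Aoki \cite{Aoki}: the bounded derived category of coherent sheaves on a quasicompact separated quasiexcellent scheme of finite dimension has a strong generator. A complete Noetherian local ring $T$ is excellent and of finite dimension, so $\mathsf{D}^f(T)$, and hence $\mathsf{D}_{\mathsf{sg}}(T)$, has a strong generator. Descent rests on the following converse to Lemma~\ref{lem:gen}(c).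

\begin{lemma}\label{lem:ff}
Let $\Phi\colon\mathcal T\to\mathcal T'$ be a fully faithful exact functor of triangulated categories, and let $X,G\in\mathcal T$. If $\Phi X\in\langle\Phi G\rangle_n$, then $X\in\langle G\rangle_n$.
\end{lemma}

\begin{proof}
We first show by induction on $n$ that every $n$-fold extension $D$ of $\Phi G$ is isomorphic to $\Phi E$ for an $n$-fold extension $E$ of $G$. For $n=1$ this holds because $\Phi$ commutes with shifts and finite sums. For $n>1$, induction gives a triangle $\Phi E'\to D\to\Phi A\xrightarrow{\delta}\Phi E'[1]$, where $E'$ is an $(n-1)$-fold and $A$ a $1$-fold extension of $G$. By fullness $\delta=\Phi(\delta_0)$. Complete $\delta_0$ to a triangle $E'\to E\to A\xrightarrow{\delta_0}E'[1]$ in $\mathcal T$. Its image under $\Phi$ is a triangle with third map $\delta$, and a triangle is determined up to isomorphism by one of its maps. So $D\cong\Phi E$.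

By Lemma~\ref{lem:gen}(a), there are an $n$-fold extension $E$ of $G$ and morphisms $\Phi X\to\Phi E\to\Phi X$ with composite the identity. They lift to morphisms $X\to E\to X$ by fullness, and the composite of the lifts is $1_X$ by faithfulness. So $X$ is a direct summand of $E$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $T=\widehat R$, which is faithfully flat over $R$ with maximal ideal $\mathfrak m_T=\mathfrak mT$, and let $I=\operatorname{ann}_R\mathsf{D}_{\mathsf{sg}}(R)$.

(1)$\Rightarrow$(2). For a prime $\mathfrak p\ne\mathfrak m$ the ring $R_{\mathfrak p}$ is regular, so $I\not\subseteq\mathfrak p$ by Proposition~\ref{prop:regular}(c). Hence the radical of $I$ contains $\mathfrak m$, and $I$ contains a power of the finitely generated ideal $\mathfrak m$. This is the only place where the regularity hypothesis on $R$ is used.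

(2)$\Rightarrow$(3), and the last assertion. Let $\mathfrak m^c\subseteq I$; we may take $c\ge1$. Generators of $\mathfrak m^c$ lie in $I\cap\mathfrak m$, and $T/\mathfrak m^cT$ has finite length. Proposition~\ref{prop:ascent} gives (3) and the inclusion $I\subseteq\operatorname{ann}_T\mathsf{D}_{\mathsf{sg}}(T)$. The inclusion $R\cap\operatorname{ann}_T\mathsf{D}_{\mathsf{sg}}(T)\subseteq I$ is Lemma~\ref{lem:hom}(c).

(3)$\Rightarrow$(1). By Aoki's theorem, $\mathsf{D}_{\mathsf{sg}}(T)=\langle G\rangle_n$ for some $G\in\mathsf{D}^f(T)$ and $n\ge1$. By (3), the implication (1)$\Rightarrow$(2) applies to $T$ and gives $c\ge1$ with $\mathfrak m_T^c\subseteq\operatorname{ann}_T\mathsf{D}_{\mathsf{sg}}(T)$. Two things have to be shown: that $G$ can be replaced by an object extended from $R$, and that Lemma~\ref{lem:ff} applies to the functor $(-)_T$.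

\emph{A generator extended from $R$.} Let $\underline s=s_1,\dots,s_r$ generate $\mathfrak m_T^c$. Each $s_j$ kills every object of $\mathsf{D}_{\mathsf{sg}}(T)$. By (K3), $G/\!/(s_1,\dots,s_{j-1})$ is a direct summand of $G/\!/(s_1,\dots,s_j)$ for each $j$, so $G$ is a direct summand of $G/\!/\underline s$ in $\mathsf{D}_{\mathsf{sg}}(T)$. By (K2), $G/\!/\underline s$ has homology of finite length, so $G/\!/\underline s\cong(G_0)_T$ with $G_0\in\mathsf{D}^f(R)$ by Lemma~\ref{lem:finlen}(b). Therefore $\mathsf{D}_{\mathsf{sg}}(T)=\langle(G_0)_T\rangle_n$.

\emph{The functor $(-)_T\colon\mathsf{D}_{\mathsf{sg}}(R)\to\mathsf{D}_{\mathsf{sg}}(T)$ is fully faithful.} By Lemma~\ref{lem:hom}(c), $\mathfrak m^c\subseteq R\cap\operatorname{ann}_T\mathsf{D}_{\mathsf{sg}}(T)\subseteq I$. So for $M,L\in\mathsf{D}^f(R)$ the module $H=\operatorname{Hom}_{\mathsf{D}_{\mathsf{sg}}(R)}(M,L)$ is killed by $\mathfrak m^c$. The map induced by the functor is the composite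
\[
H\to H\otimes_RT\to\operatorname{Hom}_{\mathsf{D}_{\mathsf{sg}}(T)}(M_T,L_T).
\]
The first map is bijective by Lemma~\ref{lem:finlen}(a), and the second by Lemma~\ref{lem:hom}(b).

For every $X\in\mathsf{D}_{\mathsf{sg}}(R)$ we have $X_T\in\langle(G_0)_T\rangle_n$, so $X\in\langle G_0\rangle_n$ by Lemma~\ref{lem:ff}. Thus $\mathsf{D}_{\mathsf{sg}}(R)=\langle G_0\rangle_n$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Aoki}
K.~Aoki, \emph{Quasiexcellence implies strong generation}, J. reine angew. Math. \textbf{780} (2021).

\bibitem{BV}
Bondal and Van den Bergh, Mosc. Math. J. (2003).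

\bibitem{DLMO}
Souvik Dey, Jian Liu, Yuki Mifune and Yuya Otake, \emph{Generation of singularity categories and infinite injective dimension locus via annihilation of cohomologies}, arXiv:2503.24186 (2025).

\bibitem{Mat}
Matsumura, \emph{Commutative Algebra}.

\end{thebibliography}
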